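\title{A non-projective toric manifold over a simplicial wedge\\ whose two projections are projective}

\begin{abstract}
A toric manifold $M$ over the simplicial wedge $\operatorname{wed}_vK$ has two invariant divisors $M_1,M_2$, its projections, which are toric manifolds over $K$. Choi and Park asked whether $M$ is projective as soon as $M_1$ and $M_2$ are. We show that the answer is no: there is a non-projective toric manifold of complex dimension $4$, over the wedge of a $2$-sphere with $9$ vertices, whose projections are both projective. The answer is yes if $\dim K\le1$, and there are counterexamples for every $\dim K\ge 2$. We also describe all toric manifolds over $\operatorname{wed}_vK$ by a first projection and one piecewise linear shift function, and we give a convexity condition on this function under which $M$ is projective.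
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{toric manifold} is a complete smooth toric variety: a normal complex algebraic variety of dimension $n$, complete and smooth, with an effective algebraic action of $(\mathbb C^*)^n$ that has an open dense orbit. Equivalently, it is the variety $X(\Sigma)$ of a complete nonsingular fan $\Sigma$ in $N_{\mathbb R}\cong\mathbb R^n$, where $N\cong\mathbb Z^n$. Here a fan is \emph{complete} if its cones cover $N_{\mathbb R}$, \emph{simplicial} if each cone is generated by linearly independent vectors, and \emph{nonsingular} if each cone is generated by part of a $\mathbb Z$-basis of $N$. The \emph{face complex} of a simplicial fan is the simplicial complex whose vertices are the rays and whose faces are the sets of rays that span a cone. A fan, or a toric manifold, with face complex $K$ is said to be \emph{over $K$}. A complex $K$ of dimension $n-1$ is \emph{star-shaped} if it is isomorphic to the face complex of a complete simplicial fan in $\mathbb R^n$; intersecting the cones with the unit sphere shows that such a $K$ triangulates $S^{n-1}$.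

Let $K$ be a simplicial complex on the vertex set $V$ and let $v\in V$. Recall the link $\operatorname{lk}_Kv=\{\sigma\in K: v\notin\sigma,\ \sigma\cup\{v\}\in K\}$, the deletion $\operatorname{del}_Kv=\{\sigma\in K: v\notin\sigma\}$, and the join $K*L=\{\sigma\cup\tau:\sigma\in K,\ \tau\in L\}$ of complexes on disjoint vertex sets. The \emph{wedge} of $K$ at $v$ is the complex on $(V\setminus\{v\})\cup\{v_1,v_2\}$ given by
\[
\operatorname{wed}_vK=(I*\operatorname{lk}_Kv)\cup(\partial I*\operatorname{del}_Kv),
\]
where $I$ is the $1$-simplex with vertices $v_1,v_2$ and $\partial I$ consists of its two endpoints. The wedge doubles the vertex $v$ and raises the dimension by one. If $K$ consists of two points $v,w$, then $\operatorname{wed}_vK$ is the boundary of the triangle $v_1v_2w$.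

For $i=1,2$ the link of $v_i$ in $\operatorname{wed}_vK$ is a copy of $K$ in which $v_{3-i}$ plays the role of $v$. Let $M=X(\Sigma)$ be a toric manifold over $\operatorname{wed}_vK$, and let $\rho_i$ be the ray of $v_i$. The images in $N_{\mathbb R}/\mathbb R\rho_i$ of the cones of $\Sigma$ that contain $\rho_i$ form a complete nonsingular fan $\Sigma_i=\operatorname{Star}_\Sigma(\rho_i)/\rho_i$ over $K$. The toric manifolds $M_i=X(\Sigma_i)$ are the \emph{projections} of $M$; $M_i$ is the torus-invariant divisor of $M$ that corresponds to $v_i$. For the triangle, they are two lines in $\mathbb P^2$. The following question was posed by Choi and Park \cite{CP}.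

\begin{quote}
\textbf{Question.} Let $K$ be a star-shaped simplicial complex, $v$ a vertex of $K$, and $M$ a toric manifold over $\operatorname{wed}_vK$ whose projections $M_1$ and $M_2$ are projective. Is $M$ projective?
\end{quote}

The hypothesis is necessary, since $M_1$ and $M_2$ are closed subvarieties of $M$. It is reasonable to guess that it is sufficient. Every maximal cone of $\Sigma$ contains $\rho_1$ or $\rho_2$, and every ray other than $\rho_i$ is visible in $\Sigma_i$, so the two quotient fans see all of $\Sigma$. Projectivity of a toric manifold means that its fan carries a strictly convex piecewise linear function, and each of the inequalities that define strict convexity on $\Sigma$ turns out to be an inequality on $\Sigma_1$ or on $\Sigma_2$. In low dimension the guess is correct. In general it is not.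

\begin{theorem}\label{thm:answer}
There exist a star-shaped complex $K$ of dimension $2$ with $9$ vertices, a vertex $v$ of $K$, and a non-projective toric manifold $M$ of dimension $4$ over $\operatorname{wed}_vK$ (its fan has $10$ rays) whose projections $M_1$ and $M_2$ are both projective.
\end{theorem}

\begin{theorem}\label{thm:range}
Let $n=\dim K+1$. If $n\le2$, then every toric manifold over $\operatorname{wed}_vK$ is projective. For every $n\ge3$ there exist a star-shaped $K$ of dimension $n-1$, a vertex $v$, and a non-projective toric manifold over $\operatorname{wed}_vK$ whose projections are both projective.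
\end{theorem}

A toric manifold over $\operatorname{wed}_vK$ has dimension $n+1$, so $4$ is the smallest dimension of a counterexample.

The guess fails because of a quantifier. Each $\Sigma_i$ determines an open convex cone $\mathcal C_i$ of functions on $V\setminus\{v\}$, nonempty exactly when $M_i$ is projective, and $M$ is projective exactly when $\mathcal C_1\cap\mathcal C_2\ne\emptyset$ (Proposition~\ref{prop:cones}): one needs the \emph{same} function for both fans. To see how the two cones can differ we compare $\Sigma_1$ with $\Sigma_2$. They differ by a piecewise linear shear in the direction of $v$, governed by one function $\psi$ on $\mathbb R^{n-1}$, and every such $\psi$ occurs (Theorem~\ref{thm:class}). If $\psi$ is convex or concave, or more generally if it can be corrected by a suitable convex function, then the cones meet as soon as $\mathcal C_1\neq\emptyset$ (Theorem~\ref{thm:crit}). On a line every such $\psi$ is convex or concave, which settles $n=2$. In the plane there is $\psi(u_1,u_2)=\max(0,\min(u_1,u_2))$, and in Section~\ref{sec:example} we build a fan on which this shear moves $\mathcal C_1$ off itself. That section can be checked from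 Sections~\ref{sec:fans} and~\ref{sec:wedge} alone; Sections~\ref{sec:shift} and~\ref{sec:crit} explain its shape and are needed for Theorem~\ref{thm:range}, which is proved in Section~\ref{sec:range}.

\section{Fans and strictly convex functions}\label{sec:fans}

Let $\Sigma$ be a complete simplicial fan in $\mathbb R^k$ with face complex $L$. We identify each ray with a generator, the primitive one when $\Sigma$ is nonsingular, so that a vertex of $L$ is also a vector. Faces are written as words, $\eta z=\eta\cup\{z\}$, and $\operatorname{cone}(\eta)$ is the cone generated by the vectors of $\eta$. A \emph{facet} is a maximal face and a \emph{wall} is a face of codimension one. Each wall $\eta$ lies in exactly two facets $\eta z$, $\eta z'$, and $z,z'$ lie strictly on opposite sides of the hyperplane $\operatorname{span}\eta$. If $\Sigma$ is nonsingular, both facets are $\mathbb Z$-bases, so the coefficient of $z$ in the expansion of $z'$ in the basis $\eta z$ is $\pm1$; it is $-1$ because the sides are opposite. This gives the \emph{wall relation}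
\begin{equation}\label{eq:wall}
z+z'=\sum_{x\in\eta}r_x\,x,\qquad r_x\in\mathbb Z .
\end{equation}

A function $\Phi\colon\mathbb R^k\to\mathbb R$ is \emph{piecewise linear on $\Sigma$} if it is linear on each cone. Such a function is continuous, its values on the rays determine it, and these values can be prescribed arbitrarily. For a facet $F$, the \emph{piece} $\Phi_F$ is the linear form that agrees with $\Phi$ on $\operatorname{cone}(F)$. We call $\Phi$ \emph{strictly convex on $\Sigma$} if $\Phi(y)>\Phi_F(y)$ for every facet $F$ and every point $y\notin\operatorname{cone}(F)$; then $\Phi$ is the maximum of its pieces. It suffices to test vertices $x\notin F$: a point $y\notin\operatorname{cone}(F)$ is a combination $\sum t_xx$ with $t_x\ge0$ over some facet, with $t_x>0$ for some $x\notin F$, and $\Phi(y)-\Phi_F(y)=\sum t_x(\Phi(x)-\Phi_F(x))$. A function $h$ on the vertices is called strictly convex on $\Sigma$ if its piecewise linear extension is. Adding a linear form does not affect strict convexity.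

Let $\eta$ be a wall with facets $F=\eta z$ and $F'=\eta z'$, and let $\nu$ be a linear form that vanishes on $\eta$ with $\nu(z')>0$. The pieces $\Phi_F,\Phi_{F'}$ agree on $\eta$, so $\Phi_{F'}-\Phi_F=j\nu$ for a real number $j$, the \emph{jump} of $\Phi$ across $\eta$. Its sign depends neither on $\nu$ nor on the order of the facets. If $\Phi$ is a convex function, then $j\ge0$: for $y$ in the relative interior of $\operatorname{cone}(\eta)$ and small $\varepsilon>0$ we have $y+\varepsilon z'\in\operatorname{cone}(F')$ and $y-\varepsilon z'\in\operatorname{cone}(F)$, so $0\le\Phi(y+\varepsilon z')+\Phi(y-\varepsilon z')-2\Phi(y)=\varepsilon j\nu(z')$.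

The facts (F1) and (F2) below are standard; see \cite[\S3.4]{Fulton} and \cite[\S6.1]{CLS}.
\begin{enumerate}
\item[(F1)] If $\Sigma$ is complete and nonsingular, then $X(\Sigma)$ is projective if and only if there is a strictly convex function on $\Sigma$. Real values on the rays are allowed, because strict convexity is a finite system of strict homogeneous linear inequalities with rational coefficients, and such a system has an integral solution if it has a real one.
\item[(F2)] A piecewise linear function on $\Sigma$ is strictly convex if and only if its jump across every wall is positive. For a nonsingular fan and a function with values $h$ on the rays, the jump across the wall with relation \eqref{eq:wall} is positive if and only if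
\[
h(z)+h(z')>\sum_{x\in\eta}r_x\,h(x).
\]
Indeed, $j>0$ means $h(z')>\Phi_F(z')$, and $\Phi_F(z')=\sum r_xh(x)-h(z)$ by \eqref{eq:wall}.
\item[(F3)] Every complete simplicial fan in $\mathbb R^2$ carries a strictly convex function, so every toric manifold of dimension $2$ is projective. To see this, take unit vectors as generators and $h\equiv1$. For a facet $F=zz'$ the line $\Phi_F=1$ meets the unit circle only in $z$ and $z'$. The open arc from $z$ to $z'$ outside $\operatorname{cone}(F)$ contains all other generators and also $-z$, where $\Phi_F=-1$; hence $\Phi_F<1$ on this arc.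
\end{enumerate}

We will construct fans from a complex and a list of vectors, and we need a test that the cones do not overlap. The local condition at walls makes the number of cones over a general point constant, and one point then fixes that number.

\begin{lemma}\label{lem:recog}
Let $k\ge2$, and let $L$ be a finite pure simplicial complex of dimension $k-1$ with a vector in $\mathbb R^k$ assigned to each vertex. Suppose that
\begin{enumerate}
\item[(i)] the vectors of each facet form a basis of $\mathbb R^k$;
\item[(ii)] each wall $\eta$ lies in exactly two facets $\eta z,\eta z'$, and $z,z'$ lie strictly on opposite sides of $\operatorname{span}\eta$;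
\item[(iii)] some point lies in exactly one facet cone, and in its interior.
\end{enumerate}
Then the cones over the faces of $L$ form a complete fan with face complex $L$.
\end{lemma}

\begin{proof}
\emph{Step 1: conditions (i) and (ii) imply that the facet cones cover $\mathbb R^k$, with constant multiplicity.} Call a point \emph{generic} if it lies on no hyperplane spanned by a wall, and let $N(y)$ be the number of facet cones that contain $y$. Let $B$ be the union of the intersections of two distinct wall hyperplanes and of the spans of faces with at most $k-2$ vertices. It is a finite union of subspaces $W$ of codimension at least $2$. Given generic points $y,y'$, choose a generic point $y''$ outside the proper subspaces $W+\mathbb Ry$ and $W+\mathbb Ry'$. The segments $[y,y'']$ and $[y'',y']$ avoid $B$, and each meets a wall hyperplane in at most one point, where it passes from one side to the other.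

Let $P$ be such a crossing point; it lies on exactly one wall hyperplane $\mathcal H$. A facet cone that contains $P$ in its interior, or does not contain $P$, contributes the same to $N$ just before and just after $P$. If $P$ lies on the boundary of $\operatorname{cone}(F)$, then, as $P\notin B$, it lies in the relative interior of $\operatorname{cone}(\eta)$ for a unique wall $\eta\subset F$; this wall spans $\mathcal H$, and near $P$ the cone of $F$ is one of the two half-spaces bounded by $\mathcal H$. By (ii), each wall $\eta$ with $P$ in the relative interior of its cone contributes one facet on each side. So $N$ does not change at $P$, and $N$ is constant on generic points. The constant is positive, since the interior of a facet cone contains generic points. Generic points are dense and the cones are closed, so the facet cones cover $\mathbb R^k$.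

\emph{Step 2: $N=1$ on generic points.} All points near the point in (iii) lie in the same facet cone and outside the other, closed, facet cones, and some of them are generic.

\emph{Step 3: near a relative interior point of $\operatorname{cone}(\eta)$, the facets containing $\eta$ cover every direction.} Let $\eta$ be a face. The images in $\mathbb R^k/\operatorname{span}\eta$ of the facet cones of $\operatorname{lk}_L\eta$ cover this quotient. If the quotient has dimension at least $2$, this is Step 1 for the link, which inherits (i) and (ii). If it has dimension $1$, the link consists of two points on opposite sides by (ii), and in dimension $0$ there is nothing to prove. Hence every $y\in\mathbb R^k$ is the sum of a vector in $\operatorname{span}\eta$ and a vector in $\operatorname{cone}(F\setminus\eta)$ for some facet $F\supseteq\eta$. If $P$ is in the relative interior of $\operatorname{cone}(\eta)$, its coefficients on $\eta$ are positive, so $P+\varepsilon y\in\operatorname{cone}(F)$ for all small $\varepsilon>0$.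

\emph{Step 4.} Suppose $P$ is in the relative interiors of $\operatorname{cone}(\eta)$ and $\operatorname{cone}(\eta')$. Take $y$ generic. Then $P+\varepsilon y$ is generic for all but finitely many $\varepsilon$, and for small $\varepsilon$ it lies in the cones of facets $F\supseteq\eta$ and $F'\supseteq\eta'$. By Step 2, $F=F'$. Distinct faces of one simplicial cone have disjoint relative interiors, so $\eta=\eta'$. Now a point of $\operatorname{cone}(\eta)\cap\operatorname{cone}(\eta')$, for arbitrary faces $\eta,\eta'$, lies in the relative interior of the cone of a face of $\eta$ and of a face of $\eta'$; these faces coincide, so $\operatorname{cone}(\eta)\cap\operatorname{cone}(\eta')=\operatorname{cone}(\eta\cap\eta')$. Thus the cones form a complete fan, and a vertex lies in $\operatorname{cone}(\eta)$ only if it belongs to $\eta$, so the face complex is $L$.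
\end{proof}

Condition (iii) cannot be dropped: the $5$-cycle whose consecutive vertices are unit vectors $144^\circ$ apart satisfies (i) and (ii) and covers the plane twice.

The paths of Step 1 also show that, in a complete simplicial fan in $\mathbb R^k$ with $k\geq 2$, the \emph{dual graph} (facets, joined when they share a wall) is connected. Join generic points of two facet cones by such a path. Where it passes from $\operatorname{cone}(F)$ to $\operatorname{cone}(F')$ it meets $\operatorname{cone}(F\cap F')$ outside $B$, so $F\cap F'$ is a wall.

\section{Fans over a wedge and two cones of functions}\label{sec:wedge}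

In Sections~\ref{sec:wedge}--\ref{sec:crit}, $K$ is a star-shaped complex of dimension $n-1\geq1$ on the vertex set $V$, and $v\in V$. We write $\mathbb R^n=\mathbb R\times\mathbb R^{n-1}$ with points $(s,u)$ and put $\pi(s,u)=u$.

The facets of $\operatorname{wed}_vK$ are
\[
v_1v_2\sigma\quad(v\sigma\text{ a facet of }K),\qquad v_1\tau,\ v_2\tau\quad(\tau\text{ a facet of }K,\ v\notin\tau).
\]
Indeed, a face $v_i\varrho$ with $\varrho\in\operatorname{del}_Kv$ lies in $v_i\tau$ or in $v_1v_2\sigma$, according to whether a chosen facet of $K$ containing $\varrho$ is of the form $\tau$ or $v\sigma$. In particular every facet contains $v_1$ or $v_2$, and the facets of the link of $v_1$ are the $v_2\sigma$ and the $\tau$, that is, the facets of $K$ with $v$ renamed $v_2$. A wall of $\operatorname{wed}_vK$ contains $v_1$, or contains $v_2$, or is one of the sets $\tau$; the wall $\tau$ lies in exactly the two facets $v_1\tau$ and $v_2\tau$.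

Let $\Sigma$ be a complete nonsingular fan over $\operatorname{wed}_vK$, and let $\lambda(x)\in\mathbb Z^{n+1}$ be the primitive generator of the ray of $x$. Since $v_1v_2$ is a face, there are \emph{adapted coordinates}, in which
\begin{equation}\label{eq:lambda}
\lambda(v_1)=\mathbf e_1,\qquad\lambda(v_2)=\mathbf e_2,\qquad\lambda(x)=(p_x,q_x,\bar x)\in\mathbb Z\times\mathbb Z\times\mathbb Z^{n-1}\quad(x\in V\setminus\{v\}).
\end{equation}
Passing to the quotient by $\mathbf e_i$ deletes the $i$th coordinate. So $\Sigma_1$ and $\Sigma_2$ are fans over $K$ in the same space $\mathbb R\times\mathbb R^{n-1}$, with ray generators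
\begin{equation}\label{eq:pair}
v^{(1)}=v^{(2)}=(1,0),\qquad x^{(1)}=(q_x,\bar x),\qquad x^{(2)}=(p_x,\bar x).
\end{equation}
Call two complete nonsingular fans over $K$ in $\mathbb R\times\mathbb R^{n-1}$ a \emph{matched pair} if their generators have the form \eqref{eq:pair}: the vertex $v$ is the vector $(1,0)$, which we also denote by $v$, and each other vertex has the same image under $\pi$ in both fans. We show that every matched pair comes from a fan over the wedge. The walls that contain $v_1$ or $v_2$ are controlled by $\Sigma_1$ or $\Sigma_2$. The walls $\tau$ are seen by neither fan alone, and for them we must compare orientations.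

\begin{lemma}\label{lem:orient}
Let $(\Sigma_1,\Sigma_2)$ be a matched pair and $F$ a facet of $K$ with an ordering of its vertices. Then $\det F^{(1)}=\det F^{(2)}$.
\end{lemma}

\begin{proof}
Both determinants are $\pm1$, so we compare signs. If $F=v\sigma$ with $v$ first, both equal $\det(\bar x)_{x\in\sigma}$. Reordering changes both signs in the same way. Crossing a wall, that is, replacing $z$ by $z'$ in the same position, reverses both signs by \eqref{eq:wall}. The dual graph of $K$ is connected.
\end{proof}

\begin{lemma}\label{lem:glue}
Let $(\Sigma_1,\Sigma_2)$ be a matched pair with generators \eqref{eq:pair}. Then the vectors \eqref{eq:lambda} define a complete nonsingular fan $\Sigma$ over $\operatorname{wed}_vK$ whose projections are $\Sigma_1$ and $\Sigma_2$.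
\end{lemma}

\begin{proof}
We apply Lemma~\ref{lem:recog}. Modulo $\mathbf e_i$, the facets of $\operatorname{wed}_vK$ that contain $v_i$ become the facets of $\Sigma_i$. Since every facet contains $v_1$ or $v_2$, every facet is a $\mathbb Z$-basis of $\mathbb Z^{n+1}$. A wall that contains $v_i$ becomes a wall of $\Sigma_i$, and its span is the preimage of the span of that wall, so (ii) for it follows from (ii) for $\Sigma_i$. For a wall $\tau$, expansion along the first column gives $\det(\mathbf e_1,\lambda(\tau))=\det\tau^{(1)}$ and $\det(\mathbf e_2,\lambda(\tau))=-\det\tau^{(2)}$. By Lemma~\ref{lem:orient} these have opposite signs, so $v_1$ and $v_2$ lie on opposite sides of $\operatorname{span}\lambda(\tau)$.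

For (iii), let $P$ be an interior point of $\operatorname{cone}(v_1v_2\sigma)$ and suppose that $P\in\operatorname{cone}(F)$ with $v_i\in F$. The image of $P$ modulo $\mathbf e_i$ lies in the interior of the cone of $v\sigma$ in $\Sigma_i$, and also in the maximal cone of $\Sigma_i$ given by $F$. As $\Sigma_i$ is a fan, these cones are equal, and $F=v_1v_2\sigma$. The statement on projections holds by \eqref{eq:pair}.
\end{proof}

A function on the rays of $\Sigma$ can be normalized, by adding a linear form, to vanish at $v_1$ and $v_2$. It is then a function on $V\setminus\{v\}$, and so is a function on the rays of $\Sigma_i$ that vanishes at $v$. For $i=1,2$ let $\mathcal C_i\subset\mathbb R^{V\setminus\{v\}}$ be the set of those $h$ for which the function with values $0$ at $v$ and $h(x)$ at $x^{(i)}$ is strictly convex on $\Sigma_i$. It is an open convex cone. By (F1), $M_i$ is projective if and only if $\mathcal C_i\ne\emptyset$, since a strictly convex function on $\Sigma_i$ can be normalized to vanish at $v$.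

\begin{proposition}\label{prop:cones}
Let $\Sigma$ be a complete nonsingular fan over $\operatorname{wed}_vK$ and let $h$ be a function on its rays with $h(v_1)=h(v_2)=0$. Then $h$ is strictly convex on $\Sigma$ if and only if $h|_{V\setminus\{v\}}\in\mathcal C_1\cap\mathcal C_2$. Hence $M=X(\Sigma)$ is projective if and only if $\mathcal C_1\cap\mathcal C_2\neq\emptyset$.
\end{proposition}

\begin{proof}
Let $H$ be the extension of $h$ to $\Sigma$ and $H_i$ the corresponding function on $\Sigma_i$. Let $F$ be a facet that contains $v_1$. The piece $H_F$ vanishes at $\mathbf e_1$, so it descends to a linear form on $\mathbb R^{n+1}/\mathbb R\mathbf e_1$. This form has the values of $H_1$ on the images of the vertices of $F\setminus\{v_1\}$ (at the image $v$ of $v_2$ both values are $0$), so it is the piece of $H_1$ on the facet of $\Sigma_1$ given by $F$. The rays of $\Sigma_1$ are the images of all rays of $\Sigma$ other than $v_1$. Therefore the inequalities $h(x)>H_F(x)$, for facets $F\ni v_1$ and vertices $x\notin F$, say exactly that $H_1$ is strictly convex on $\Sigma_1$. The same argument with the indices exchanged applies to facets $F\ni v_2$, and there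 are no other facets. The last statement follows from (F1).
\end{proof}

If $\Sigma_1=\Sigma_2$, that is, $p_x=q_x$ for all $x$, then $\mathcal C_1=\mathcal C_2$ and the Question has the answer yes. The next example is a small case with different cones.

\begin{example}\label{ex:hirz}
Let $K$ be the $4$-cycle with edges $va$, $aw$, $wd$, $dv$, and for $q\in\mathbb Z$ let $\Delta^q$ be the complete nonsingular fan in $\mathbb R^2$ with $v=(1,0)$, $a=(0,1)$, $w=(-1,0)$, $d=(q,-1)$. Any two fans $\Sigma_1=\Delta^q$, $\Sigma_2=\Delta^p$ form a matched pair. The wall relations of $\Delta^q$ are $v+w=0$ (walls $a$ and $d$), $a+d=qv$ (wall $v$) and $a+d=-qw$ (wall $w$). By (F2), with $h(v)=0$,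
\[
\mathcal C_1=\{h:\ h(w)>0,\ \ h(a)+h(d)>\max(0,-q\,h(w))\},
\]
and $\mathcal C_2$ is given by the same formula with $p$ in place of $q$. For $q=0$ and $p=-1$ the cones differ: moving $d$ by $-v$ has raised the lower bound for $h(a)+h(d)$ by $h(w)$. They still meet, because $h(a)+h(d)$ has no upper bound. Increasing $h(d)$ means adding a multiple of $\varphi\circ\pi$ with $\varphi(u)=\max(0,-u)$, a convex function that is piecewise linear on both fans.
\end{example}

The example shows both mechanisms of the paper. Moving a ray in the direction of $v$ shifts the admissible range of a value of $h$ by a multiple of $h(w)$; a convex function pulled back along $\pi$ absorbs the shift. Theorem~\ref{thm:crit} is the general form of the second mechanism. In the counterexample no such convex function exists, the admissible range is bounded on both sides, and it is shorter than the shift.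

\section{The shift function}\label{sec:shift}

Let $\Sigma_1$ be a complete simplicial fan in $\mathbb R\times\mathbb R^{n-1}$. We call $\varphi\colon\mathbb R^{n-1}\to\mathbb R$ \emph{admissible for $\Sigma_1$} if $\varphi\circ\pi$ is piecewise linear on $\Sigma_1$. Then $\varphi(0)=0$, $\varphi$ is positively homogeneous, and
\begin{equation}\label{eq:kill}
\text{every piece $m$ of $\varphi\circ\pi$ satisfies } m(v)=0,
\end{equation}
because for $y$ in the interior of a maximal cone and small $\varepsilon>0$ we have $m(y+\varepsilon v)=\varphi(\pi(y))=m(y)$.

\begin{theorem}\label{thm:class}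
Let $n\ge2$.
\begin{enumerate}
\item[(a)] Let $\Sigma$ be a complete nonsingular fan over $\operatorname{wed}_vK$, in adapted coordinates \eqref{eq:lambda}, with projections $\Sigma_1,\Sigma_2$. There is a unique function $\psi\colon\mathbb R^{n-1}\to\mathbb R$ such that $\psi\circ\pi$ is linear on every cone of $\Sigma_1$ and $p_x-q_x=\psi(\bar x)$ for all $x\neq v$. Moreover $\Sigma_2=T(\Sigma_1)$, where $T(s,u)=(s+\psi(u),u)$.
\item[(b)] Conversely, let $\Sigma_1$ be a complete nonsingular fan over $K$ with generators $v=(1,0)$ and $x^{(1)}=(q_x,\bar x)$, and let $\psi$ be a function such that $\psi\circ\pi$ is linear on every cone of $\Sigma_1$ and $\psi(\bar x)\in\mathbb Z$ for all $x\neq v$. Then the vectors \eqref{eq:lambda} with $p_x=q_x+\psi(\bar x)$ define a complete nonsingular fan over $\operatorname{wed}_vK$ with first projection $\Sigma_1$ and function $\psi$.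
\end{enumerate}
\end{theorem}

We call $\psi$ the \emph{shift function} of $\Sigma$. In Example~\ref{ex:hirz} it is $\psi(u)=(p-q)\max(0,-u)$.

\begin{proof}
(a) Let $G$ be the piecewise linear function on $\Sigma_1$ with $G(v)=0$ and $G(x^{(1)})=p_x-q_x$. If $\psi$ exists, then $\psi\circ\pi$ has the value $\psi(0)=0$ at $v$, so $\psi\circ\pi=G$; this gives uniqueness, as $\pi$ is onto. For existence we must show that $G$ is constant on each line parallel to $v$.

We first show that every piece $\ell=G_F$ satisfies $\ell(v)=0$. If $v\in F$, this holds by the definition of $G$. If $v\notin F$, consider the linear map $T_F(y)=y+\ell(y)v$. It sends $x^{(1)}=(q_x,\bar x)$ to $(p_x,\bar x)=x^{(2)}$ for $x\in F$, and its matrix in the coordinates $(s,u)$ is triangular with diagonal $1+\ell(v),1,\dots,1$. Hence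
\[
1+\ell(v)=\det T_F=\det F^{(2)}/\det F^{(1)}=1
\]
by Lemma~\ref{lem:orient}.

A line parallel to $v$ meets each maximal cone in an interval, possibly empty, on which $G$ is constant. So $G$ takes finitely many values on the line, and, being continuous, it is constant there. Put $\psi(u)=G(0,u)$; then $\psi\circ\pi=G$ and $\psi(\bar x)=G(x^{(1)})=p_x-q_x$. The map $T(y)=y+G(y)v$ is linear on each cone of $\Sigma_1$, fixes $v$, and sends $x^{(1)}$ to $x^{(2)}$. It therefore maps the cone of each face in $\Sigma_1$ onto the cone of the same face in $\Sigma_2$.

(b) The map $T(s,u)=(s+\psi(u),u)$ is a bijection with inverse $(s,u)\mapsto(s-\psi(u),u)$. On the cone of a facet $F$ it agrees with $T_F(y)=y+\ell(y)v$, where $\ell$ is the piece of $\psi\circ\pi$. The form $\ell$ takes integer values on the $\mathbb Z$-basis $F^{(1)}$, hence on $\mathbb Z^n$, and $\det T_F=1+\ell(v)=1$ by \eqref{eq:kill}. So $T_F$ is an automorphism of $\mathbb Z^n$, and $T$ maps each cone of $\Sigma_1$ onto a nonsingular cone. Since $T$ is bijective, it preserves intersections and the images cover $\mathbb R^n$. Thus $T(\Sigma_1)$ is a complete nonsingular fan over $K$ with generators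 $v$ and $(p_x,\bar x)$; it forms a matched pair with $\Sigma_1$, and Lemma~\ref{lem:glue} gives the fan over $\operatorname{wed}_vK$. Its shift function is $\psi$ by the uniqueness in (a).
\end{proof}

\begin{remark}
Nonsingularity is what makes the quotient of determinants equal to $1$, and (a) fails without it. The vectors $\mathbf e_1$, $\mathbf e_2$, $\lambda(w)=(-2,-1,0)$, $\lambda(a)=\mathbf e_3$, $\lambda(d)=-\mathbf e_3$ span a product of two complete simplicial fans, over the wedge of the $4$-cycle of Example~\ref{ex:hirz}, and $p_w-q_w=-1$ although $\bar w=0$.
\end{remark}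

\section{A convexity criterion for projectivity}\label{sec:crit}

\begin{theorem}\label{thm:crit}
Let $n\geq 2$, let $M=X(\Sigma)$ be a toric manifold over $\operatorname{wed}_vK$, and let $\psi$ be the shift function of $\Sigma$. Suppose that $M_1$ is projective and that there is a convex function $\varphi\colon\mathbb R^{n-1}\to\mathbb R$ such that $\varphi\circ\pi$ is linear on each cone of $\Sigma_1$ and $\varphi+\psi$ is convex. Then $M$ is projective. In particular this holds if $M_1$ is projective and $\psi$ is convex (take $\varphi=0$) or concave (take $\varphi=-\psi$).
\end{theorem}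

A point of $\mathcal C_1$, transported to $\Sigma_2$ by the shear $T$, can lose convexity only at walls where $\psi\circ\pi$ has a negative jump. The hypothesis says that $\varphi\circ\pi$ has a positive jump at these walls and a nonnegative jump at all walls, so a large multiple of it repairs the loss.

\begin{proof}
Let $H$ be strictly convex on $\Sigma_1$ with $H(v)=0$, and for $t\ge0$ put $h_t(x)=H(x^{(1)})+t\varphi(\bar x)$ for $x\ne v$. By Proposition~\ref{prop:cones} it suffices to show that $h_t\in\mathcal C_1\cap\mathcal C_2$ for large $t$.

The function on $\Sigma_1$ defined by $h_t$ is $H+t\,\varphi\circ\pi$. The jumps of $H$ are positive and those of the convex function $\varphi\circ\pi$ are nonnegative, so $h_t\in\mathcal C_1$ for all $t\ge0$ by (F2). The function on $\Sigma_2=T(\Sigma_1)$ defined by $h_t$ is $H^t=(H+t\,\varphi\circ\pi)\circ T^{-1}$, since this is linear on each cone of $\Sigma_2$ and has the right values on the rays. We compute its jumps.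

Let $\eta$ be a wall of $\Sigma_1$ with facets $F=\eta z$, $F'=\eta z'$, and let $\nu$ vanish on $\eta$ with $\nu(z')>0$; vertices denote their vectors in $\Sigma_1$. Let $\alpha,\alpha'$ be the pieces of $H$ on $F,F'$, let $\ell,\ell'$ be those of $\psi\circ\pi$, and $m,m'$ those of $\varphi\circ\pi$. Write
\[
\alpha'-\alpha=j\nu,\qquad\ell'-\ell=\gamma\nu,\qquad m'-m=\kappa\nu .
\]
Then $j>0$; also $\kappa\ge0$ because $\varphi$ is convex, and $\kappa+\gamma\ge0$ because $\varphi+\psi$ is convex. By \eqref{eq:kill} the forms $\ell,\ell',m,m'$ vanish at $v$. On $\operatorname{cone}(F)$ the map $T$ agrees with $T_F(y)=y+\ell(y)v$, whose inverse is $T_F^{-1}(y)=y-\ell(y)v$; on $\operatorname{cone}(F')$ the same holds with $\ell'$ in place of $\ell$.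

\emph{Case $\gamma=0$.} Then $T_F=T_{F'}$, and the pieces of $H^t$ on $T(F')$ and $T(F)$ differ by $(j+t\kappa)\,\nu\circ T_F^{-1}$. The form $\nu\circ T_F^{-1}$ vanishes on $T(\eta)$ and is positive at $T(z')$, so the jump is $j+t\kappa>0$.

\emph{Case $\gamma\ne0$.} From $\gamma\nu(v)=\ell'(v)-\ell(v)=0$ we get $\nu(v)=0$. Hence $\nu\circ T=\nu$, so $\nu$ itself vanishes on $T(\eta)$ and is positive at $T(z')$. Also $\alpha'(v)=\alpha(v)$; call this number $-\mu$. Since $H$ is the maximum of its pieces, $-\mu\le H(v)=0$, so $\mu\ge0$. The piece of $H^t$ on $T(F)$ is
\[
(\alpha+tm)\circ T_F^{-1}=\alpha+tm-\bigl(\alpha(v)+tm(v)\bigr)\ell=\alpha+\mu\ell+tm,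
\]
and the piece on $T(F')$ is $\alpha'+\mu\ell'+tm'$. The jump is $j+\mu\gamma+t\kappa$. If $\gamma>0$, it is positive for all $t\ge0$. If $\gamma<0$, then $\kappa\ge-\gamma$ gives $j+\mu\gamma+t\kappa\geq j+(t-\mu)|\gamma|$, which is positive for $t\ge\mu$.

So for $t\geq\max_F(-H_F(v))$ all jumps of $H^t$ are positive, and $h_t\in\mathcal C_2$ by (F2).
\end{proof}

Projectivity of $M_2$ is not assumed in Theorem~\ref{thm:crit}; it is a consequence.

\begin{remark}\label{rem:fibered}
Let $\bar\Sigma=\operatorname{Star}_{\Sigma_1}(v)/v$, a complete fan in $\mathbb R^{n-1}$ over $\operatorname{lk}_Kv$. Suppose that $M_1$ is projective and that $\pi$ maps every cone of $\Sigma_1$ into a cone of $\bar\Sigma$. Then $M$ is projective. Indeed, with $H$ as in the proof, the pieces $H_F$ for $F\ni v$ descend to the pieces of a function $\bar H$ on $\bar\Sigma$, which is strictly convex by the test on vertices. The function $\psi$ is piecewise linear on $\bar\Sigma$, since $\psi\circ\pi$ is linear on each $\operatorname{cone}(v\sigma)$. For large $R$ all jumps of $R\bar H+\psi$ are positive, so it is convex by (F2), and $\varphi=R\bar H$ is admissible for $\Sigma_1$ by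 the hypothesis on $\pi$.
\end{remark}

\section{The counterexample}\label{sec:example}

By Theorem~\ref{thm:crit} the shift function of a counterexample is neither convex nor concave, and by Remark~\ref{rem:fibered} some cone of $\Sigma_1$ must project across a wall of $\operatorname{Star}(v)/v$. We take $n=3$ and move a single ray $b$ with $\bar b=(1,1)$ in the direction of $v$. Over the upper half-plane $u_2\ge0$ the fan looks like a suspension with poles $v$ and $w=-v$, so that $b$ is free to move. Over the lower half-plane the cones near $v$ and the cones near $w$ project to different subdivisions, which prevents an admissible function from bending there.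

\subsection*{The fans $\Sigma^\beta$}
Let $K$ be the complex on $\{v,w,a,b,c,d,e,f,g\}$ with the $14$ facets
\[
vab,\ vbc,\ vcd,\ vde,\ vea,\qquad wab,\ wbc,\ wcd,\ wdg,\ wga,\qquad deg,\ efg,\ eaf,\ afg ;
\]
see Figure~\ref{fig:K}. For $\beta\in\mathbb Z$ assign to the vertices the following vectors of $\mathbb Z^3$, written $(s;u_1,u_2)$:
\begin{gather*}
v=(1;0,0),\quad w=(-1;0,0),\quad a=(0;1,0),\quad b=(\beta;1,1),\quad c=(0;0,1),\\
d=(-1;-1,0),\quad e=(1;0,-1),\quad f=(0;0,-1),\quad g=(-1;-1,-1).
\end{gather*}
Only $b$ depends on $\beta$. The vertex $f$ serves to make the fan nonsingular: $e+a+g=2f$, so $e,a,g$ is not a $\mathbb Z$-basis, and $f$ subdivides the cone they span.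

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.85]
\coordinate (a) at (3,0);
\coordinate (b) at (1.8,2.4);
\coordinate (c) at (-1.8,2.4);
\coordinate (d) at (-3,0);
\coordinate (e) at (0,-3);
\coordinate (w) at (0,1);
\coordinate (g) at (-1,-0.7);
\coordinate (f) at (0.65,-1.25);
\draw (e)--(a)--(b)--(c)--(d);
\draw (w)--(a) (w)--(d) (w)--(g) (g)--(d) (g)--(e) (g)--(f) (f)--(a);
\draw[ultra thick] (w)--(b) (w)--(c) (d)--(e) (g)--(a) (e)--(f);
\fill (a) circle (2pt) node[right] {$a$};
\fill (b) circle (2pt) node[above right] {$b$};
\fill (c) circle (2pt) node[above left] {$c$};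
\fill (d) circle (2pt) node[left] {$d$};
\fill (e) circle (2pt) node[below] {$e$};
\fill (w) circle (2pt) node[above] {$w$};
\fill (g) circle (2pt) node[below left] {$g$};
\fill (f) circle (2pt) node[below right] {$f$};
\end{tikzpicture}
\caption{The $2$-sphere $K$ with the vertex $v$ deleted: nine triangles filling the pentagon $abcde=\operatorname{lk}_Kv$. The other five facets join $v$ to the sides of the pentagon. The drawing is combinatorial only. The five thick edges are the walls whose inequalities contradict each other in the proof that $M$ is not projective.}
\label{fig:K}
\end{figure}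

Tables~\ref{tab:fixed} and~\ref{tab:moving} list $21$ edges of $K$ with a relation for each; the left side of the relation is the sum of the two vertices opposite the edge, and it is verified by adding the two vectors. The tables exhibit two facets at each of the $21$ edges. As the $14$ facets have $42$ incidences with edges in total, there are no other edges and each edge lies in exactly two facets. The last columns are used in Lemma~\ref{lem:proj}.

\begin{table}[ht]
\centering
\begin{tabular}{lll|lll}
wall & relation & (F2) & wall & relation & (F2)\\ \hline
$vd$ & $c+e=v$ & $12>0$ & $dg$ & $w+e=g-d$ & $22>14$\\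
$ve$ & $d+a=-v$ & $12>0$ & $ga$ & $w+f=g+a$ & $28>26$\\
$wd$ & $c+g=d$ & $26>12$ & $eg$ & $d+f=g$ & $30>26$\\
$wg$ & $d+a=w$ & $12>10$ & $ef$ & $g+a=2f-e$ & $26>24$\\
$ab,bc,cd$ & $v+w=0$ & $10>0$ & $fg$ & $e+a=2f-g$ & $12>10$\\
$de$ & $v+g=d+e$ & $26>24$ & $af$ & $e+g=2f-a$ & $38>36$\\
$ea$ & $v+f=e$ & $18>12$ & & &
\end{tabular}
\caption{The $15$ walls whose relation does not involve $b$, and the inequality (F2) for the values \eqref{eq:h}.}
\label{tab:fixed}
\end{table}

\begin{table}[ht]
\centering
\begin{tabular}{llll}
wall & relation & $\beta=0$, $h(b)=-1$ & $\beta=1$, $h(b)=-11$\\ \hline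
$va$ & $b+e=a+(\beta+1)v$ & $11>0$ & $1>0$\\
$vb$ & $a+c=b-\beta v$ & $0>-1$ & $0>-11$\\
$vc$ & $b+d=c+(\beta-1)v$ & $11>0$ & $1>0$\\
$wa$ & $b+g=(1-\beta)w$ & $25>10$ & $15>0$\\
$wb$ & $a+c=b+\beta w$ & $0>-1$ & $0>-1$\\
$wc$ & $b+d=c+(1-\beta)w$ & $11>10$ & $1>0$
\end{tabular}
\caption{The $6$ walls whose relation involves $b$, and the inequality (F2) for the values \eqref{eq:h}.}
\label{tab:moving}
\end{table}

\begin{lemma}\label{lem:fan}
For every $\beta\in\mathbb Z$ these vectors define a complete nonsingular fan $\Sigma^\beta$ over $K$. In particular $K$ is star-shaped.
\end{lemma}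

\begin{proof}
We apply Lemma~\ref{lem:recog}. Each relation has the form \eqref{eq:wall}. So if $\eta z$ is a $\mathbb Z$-basis, then $\eta z'$ is one too, and $z,z'$ lie on opposite sides of $\operatorname{span}\eta$. The facet $vab$ is a $\mathbb Z$-basis, since $\det(v,a,b)=1$, and every facet can be reached from it: the edges $vb,vc,vd,ve$ lead successively to $vbc,vcd,vde,vea$; the edges $ab,bc,cd$ lead to $wab,wbc,wcd$; then $wd$ and $wg$ lead to $wdg$ and $wga$; the edge $de$ leads to $deg$, the edge $ea$ to $eaf$, and from there $ef$ and $af$ lead to $efg$ and $afg$. This gives (i), (ii) and nonsingularity.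

For (iii) take $P=v+a+b$, an interior point of $\operatorname{cone}(vab)$ with $\pi(P)=(2,1)$. Only $b$ and $c$ have $u_2>0$, so a facet cone containing $P$ is one of $vab$, $wab$, $vbc$, $wbc$, $vcd$, $wcd$. On the cones of $vbc,wbc$ we have $u_1\le u_2$, and on those of $vcd,wcd$ we have $u_1\le0$, so these four are excluded. In the basis $wab$ we have $P=-w+a+b$, so $P\notin\operatorname{cone}(wab)$.
\end{proof}

\begin{lemma}\label{lem:proj}
The toric manifolds $X(\Sigma^0)$ and $X(\Sigma^1)$ are projective.
\end{lemma}

\begin{proof}
Put
\begin{equation}\label{eq:h}
h(v)=h(a)=h(c)=0,\quad h(w)=10,\quad h(d)=h(e)=12,\quad h(f)=18,\quad h(g)=26,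
\end{equation}
with $h(b)=-1$ for $\beta=0$ and $h(b)=-11$ for $\beta=1$. Substituting these values into the two sides of each relation gives the inequalities in Tables~\ref{tab:fixed} and~\ref{tab:moving}. All of them hold, and (F2) and (F1) apply.
\end{proof}

\subsection*{The fourfold}

\begin{proof}[Proof of Theorem~\ref{thm:answer}]
The fans $\Sigma_1=\Sigma^0$ and $\Sigma_2=\Sigma^1$ form a matched pair. Lemma~\ref{lem:glue} gives a complete nonsingular fan $\Sigma$ over $\operatorname{wed}_vK$ in $\mathbb R^4$ with the ten rays
\begin{gather*}
v_1=(1,0,0,0),\quad v_2=(0,1,0,0),\quad w=(-1,-1,0,0),\quad a=(0,0,1,0),\\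
b=(1,0,1,1),\quad c=(0,0,0,1),\quad d=(-1,-1,-1,0),\quad e=(1,1,0,-1),\\
f=(0,0,0,-1),\quad g=(-1,-1,-1,-1),
\end{gather*}
and the projections of $M=X(\Sigma)$ are $M_1=X(\Sigma^0)$ and $M_2=X(\Sigma^1)$, which are projective by Lemma~\ref{lem:proj}. By Proposition~\ref{prop:cones} it remains to show that $\mathcal C_1\cap\mathcal C_2=\emptyset$.

Suppose $h\in\mathcal C_1\cap\mathcal C_2$, extended by $h(v)=0$. For a linear form $m$ on $\mathbb R^2$, subtracting $x\mapsto m(\bar x)$ changes the functions on $\Sigma_1$ and on $\Sigma_2$ by the linear form $m\circ\pi$, which vanishes at $v$. Since $\bar a,\bar c$ is a basis of $\mathbb R^2$, we may assume $h(a)=h(c)=0$. Put $Y=-h(b)$. In $\Sigma^\beta$, the walls $wb$ and $wc$ confine $Y$ to a window: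
\begin{equation}\label{eq:window}
\beta\,h(w)\;<\;Y\;<\;\beta\,h(w)+\bigl(h(d)-h(w)\bigr).
\end{equation}
The window has length $h(d)-h(w)$, and it moves by $h(w)$ when $\beta$ increases by $1$. The walls $ga$, $ef$, $de$, which do not depend on $\beta$, give
\[
h(w)+h(f)>h(g),\qquad h(g)+h(e)>2h(f),\qquad h(g)>h(d)+h(e),
\]
and therefore
\[
2h(w)>2h(g)-2h(f)>h(g)-h(e)>h(d).
\]
So the window is shorter than the shift. The upper bound in \eqref{eq:window} for $\beta=0$ gives $Y<h(d)-h(w)<h(w)$, and the lower bound for $\beta=1$ gives $Y>h(w)$, a contradiction.
\end{proof}

For the values \eqref{eq:h} the two windows are $0<Y<2$ and $10<Y<12$, and Lemma~\ref{lem:proj} uses their midpoints.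

\begin{remark}
The contradiction can be checked directly in $\mathbb Z^4$, without normalizing $h$. Five walls of $\Sigma$ have the following relations and inequalities (F2).
\begin{center}
\begin{tabular}{llll}
& wall & relation & inequality\\ \hline
(I) & $v_1wc$ & $b+d=c+w+v_1$ & $h(b)+h(d)>h(c)+h(w)+h(v_1)$\\
(II) & $v_2wb$ & $a+c=b+w+v_2$ & $h(a)+h(c)>h(b)+h(w)+h(v_2)$\\
(III) & $v_1de$ & $v_2+g=d+e-v_1$ & $h(v_1)+h(v_2)+h(g)>h(d)+h(e)$\\
(IV) & $v_1ga$ & $w+f=g+a$ & $h(w)+h(f)>h(g)+h(a)$\\
(V) & $v_1ef$ & $g+a=2f-e$ & $h(g)+h(a)+h(e)>2h(f)$
\end{tabular}
\end{center}
In $\mathrm{(I)}+\mathrm{(II)}+\mathrm{(III)}+2\,\mathrm{(IV)}+\mathrm{(V)}$ both sides equal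
\[
2h(a)+h(b)+h(c)+h(d)+h(e)+2h(f)+2h(g)+2h(w)+h(v_1)+h(v_2).
\]
\end{remark}

\begin{remark}
The shift function of $\Sigma$ is $\psi(u_1,u_2)=\max(0,\min(u_1,u_2))$. Indeed, $\psi(\bar b)=1=p_b-q_b$ and $\psi(\bar x)=0$ for the other vertices; and $\psi\circ\pi$ equals $u_2$ on the cones of $vab,wab$, equals $u_1$ on those of $vbc,wbc$, and vanishes on those of $vcd,wcd$ (where $u_1\le0$) and of the other eight facets (where $u_2\le0$). A positively homogeneous convex function is subadditive, and a concave one is superadditive. So $\psi$ is not convex, as $\psi(1,0)+\psi(0,1)=0<\psi(1,1)$, and not concave, as $\psi(1,1)+\psi(-1,-1)=1>\psi(0,0)$.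

One also sees directly why no $\varphi$ as in Theorem~\ref{thm:crit} exists. An admissible $\varphi$ is linear on $\operatorname{cone}(\bar d,\bar e)$, the image of $vde$, and on $\operatorname{cone}(\bar g,\bar a)$, the image of $wga$. These two cones overlap in the two-dimensional cone spanned by $\bar g$ and $\bar e$ and cover the half-plane $u_2\le0$, so $\varphi$ is linear there and $\varphi(\bar a)+\varphi(\bar d)=0$. On the other hand, $\bar b+\bar d=\bar c$ and convexity of $\varphi$ give $\varphi(\bar b)+\varphi(\bar d)\ge\varphi(\bar c)$, while $\bar a+\bar c=\bar b$ and convexity of $\varphi+\psi$ give $\varphi(\bar a)+\varphi(\bar c)\ge\varphi(\bar b)+1$. The sum of these is $\varphi(\bar a)+\varphi(\bar d)\ge1$.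
\end{remark}

\section{The range of dimensions}\label{sec:range}

\begin{proof}[Proof of Theorem~\ref{thm:range}]
Let $M$ be a toric manifold over $\operatorname{wed}_vK$.

If $n=1$, then $M$ has dimension $2$ and is projective by (F3). (Here $K$ is two points and $M=\mathbb P^2$.)

If $n=2$, then $M_1$ has dimension $2$ and is projective by (F3). The shift function $\psi\colon\mathbb R\to\mathbb R$ is positively homogeneous, so $\psi(u)=c_+u$ for $u\ge0$ and $\psi(u)=c_-u$ for $u\le0$. It is convex if $c_+\ge c_-$ and concave if $c_+\le c_-$, and Theorem~\ref{thm:crit} shows that $M$ is projective.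

The case $n=3$ is Theorem~\ref{thm:answer}.

Let $n=3+k$ with $k\ge1$. Take $K,v,M,M_1,M_2$ from Theorem~\ref{thm:answer}, and let $L=\partial\Delta^k$ be the face complex of the fan of $\mathbb P^k$. The fan of a product of toric varieties consists of the products of cones, and its face complex is the join of the face complexes. So $K*L$, the face complex of the fan of $M_1\times\mathbb P^k$, is star-shaped of dimension $n-1$. Since $\operatorname{lk}_{K*L}v=(\operatorname{lk}_Kv)*L$ and $\operatorname{del}_{K*L}v=(\operatorname{del}_Kv)*L$, and since the join distributes over unions,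
\[
\operatorname{wed}_v(K*L)=(I*\operatorname{lk}_Kv*L)\cup(\partial I*\operatorname{del}_Kv*L)=(\operatorname{wed}_vK)*L .
\]
Thus $M\times\mathbb P^k$ is a toric manifold over $\operatorname{wed}_v(K*L)$. The quotient of the product fan by the ray of $v_i$ is the product of $\Sigma_i$ with the fan of $\mathbb P^k$, so the projections are $M_i\times\mathbb P^k$, which are projective by the Segre embedding. Finally, $M\times\mathbb P^k$ contains the closed subvariety $M\times\{\mathrm{pt}\}\cong M$, which is not projective, so $M\times\mathbb P^k$ is not projective.
\end{proof}

\begin{thebibliography}{9}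

\bibitem{CP} Suyoung Choi and Hanchul Park, \emph{Wedge operations and a new family of projective toric manifolds}, arXiv:1507.08919 (2015).

\bibitem{CLS} Cox, Little, and Schenck, \emph{Toric Varieties}.

\bibitem{Fulton} Fulton, \emph{Introduction to Toric Varieties}.

\end{thebibliography}
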